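\title{Norm-preserving extension of triangular Schur multipliers on $\ell^p$}

\begin{abstract}
Let $1<p<\infty$. We show that every Schur multiplier for the lower triangular bounded matrices on $\ell^p$ is the lower triangular part of a Schur multiplier for all bounded matrices on $\ell^p$, and that the extension can be chosen with the same norm. The triangle can be replaced by an arbitrary set of positions. The proof is a Hahn--Banach extension with respect to a seminorm on finitely supported matrices that is defined by a change of weights and therefore respects supports. We also describe these multipliers by a factorization through $L^p$, and we show that triangular multipliers for operators from $\ell^p$ to $\ell^r$ extend for all $1\le p,r\le\infty$.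
\end{abstract}

\section{The extension problem}\label{sec:intro}

Scalars are real or complex, indices run over $\{0,1,2,\dots\}$, and $\ell^p=\ell^p(\{0,1,2,\dots\})$. Let $1<p<\infty$ and $q=p/(p-1)$. A matrix $A=(a_{nk})$, with row index $n$ and column index $k$, acts on sequences by $(Ax)_n=\sum_k a_{nk}x_k$. We write $\mathcal{B}(\ell^p)$ for the set of matrices for which these series converge for all $x\in\ell^p$ and $x\mapsto Ax$ is a bounded operator on $\ell^p$; its norm is $\|A\|$. The \emph{Schur product} of $T=(\tau_{nk})$ and $A$ is the entrywise product $T\odot A=(\tau_{nk}a_{nk})$, and $T$ is a \emph{Schur multiplier}, $T\in\mathcal{S}_p$, if $T\odot A\in\mathcal{B}(\ell^p)$ for every $A\in\mathcal{B}(\ell^p)$. The basic examples have rank one: if $\tau_{nk}=y_nx_k$ with bounded sequences $x,y$, then $T\odot A$ is $A$ composed on both sides with diagonal operators, and $\|T\odot A\|\le\|x\|_\infty\|y\|_\infty\|A\|$.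

Let $L=\{(n,k):k\le n\}$ and let $\mathbf{1}_L$ be the matrix with entries $1$ on $L$ and $0$ elsewhere. A matrix is \emph{lower triangular} if it vanishes off $L$. A lower triangular matrix $S=(\sigma_{nk})$ is a \emph{Schur multiplier for lower triangular matrices}, $S\in\mathcal{S}_p^L$, if $S\odot A\in\mathcal{B}(\ell^p)$ for every lower triangular $A\in\mathcal{B}(\ell^p)$. If $T\in\mathcal{S}_p$, then $S=T\odot\mathbf{1}_L$ belongs to $\mathcal{S}_p^L$, because $S\odot A=T\odot A$ when $A$ is lower triangular; we then say that $T$ \emph{extends} $S$. The following converse question comes from the paper of Chalmoukis and Stylogiannis \cite{CS}.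

\medskip
\noindent\textbf{Problem.} \emph{For which $p\in(1,\infty)$ does every $S\in\mathcal{S}_p^L$ extend to some $T\in\mathcal{S}_p$?}
\medskip

The entries of $T$ above the diagonal are free, and the first choice to try is zero, that is, $T=S$. Since $S\odot A=S\odot(\mathbf{1}_L\odot A)$, this works whenever the triangular truncation $A\mapsto\mathbf{1}_L\odot A$ is bounded. On $\ell^1$ the operator norm is the supremum of the $\ell^1$ norms of the columns, and on $\ell^\infty$ that of the rows, so at these endpoints truncation does not increase the norm and there is nothing to prove. For $1<p<\infty$ truncation is unbounded.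

\begin{example}\label{ex:hilbert}
The matrix $\mathbf{1}_L$ belongs to $\mathcal{S}_p^L$, since it fixes every lower triangular matrix, but not to $\mathcal{S}_p$. Let $H$ be the discrete Hilbert matrix, with entries $1/(n-k)$ for $n\ne k$ and $0$ for $n=k$. By a theorem of M.~Riesz, $H\in\mathcal{B}(\ell^p)$. Let $m$ be even and let $x$ be the indicator of $\{0,\dots,m-1\}$. For $m/2\le n<m$,
\[
\big((\mathbf{1}_L\odot H)x\big)_n=\sum_{j=1}^{n}\frac1j\ge\log(n+1)\ge\log\frac m2 .
\]
There are $m/2$ such $n$ and $\|x\|_p=m^{1/p}$, so $\|(\mathbf{1}_L\odot H)x\|_p\ge 2^{-1/p}\log(m/2)\,\|x\|_p$, and $\mathbf{1}_L\odot H$ is unbounded. Nevertheless $\mathbf{1}_L$ has an extension, the all-ones matrix, which fixes every $A$.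
\end{example}

The example suggests a negative answer in general. The hypothesis on $S$ concerns triangular matrices only, a general bounded matrix cannot be cut down to a bounded triangular one, and the missing entries must be chosen in a way that depends on $S$. The smallest case points the other way. For $2\times2$ matrices one entry, $\tau_{01}$, is missing. If $\sigma_{00},\sigma_{10},\sigma_{11}$ have modulus $1$, the choice $\tau_{01}=\sigma_{00}\sigma_{11}/\sigma_{10}$ gives $T=(y_nx_k)$ with $x=(\sigma_{00},\tau_{01})$ and $y=(1,\sigma_{10}/\sigma_{00})$ unimodular, so $\|T\odot A\|=\|A\|$. If the three entries have modulus at most $1$, then $S$ is a convex combination of such unimodular patterns, and the same convex combination of their extensions satisfies $\|T\odot A\|\le\|A\|$. This argument stops at size $3\times3$: the triangle then contains the full block of rows $1,2$ and columns $0,1$, where a pattern of signs need not have rank one.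

The answer is positive for every $p$, and the shape of the triangle plays no role. For a set $E$ of positions $(n,k)$, let $\mathcal{B}_E$ be the set of $A\in\mathcal{B}(\ell^p)$ that vanish off $E$, and let $\mathcal{S}_p^E$ be the set of matrices $S$ that vanish off $E$ and satisfy $S\odot A\in\mathcal{B}(\ell^p)$ for all $A\in\mathcal{B}_E$. For $E=L$ this is $\mathcal{S}_p^L$, and for the set of all positions it is $\mathcal{S}_p$. The map $A\mapsto S\odot A$ is bounded on $\mathcal{B}_E$ (Section~\ref{sec:basics}); we write $\|S\|_E$ for its norm, and $\|T\|_{\mathcal{S}_p}$ when $E$ is the set of all positions.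

\begin{theorem}\label{thm:ext}
Let $1<p<\infty$ and let $E$ be an arbitrary set of positions. Every $S\in\mathcal{S}_p^E$ has an extension $T\in\mathcal{S}_p$ with $T=S$ on $E$ and $\|T\|_{\mathcal{S}_p}=\|S\|_E$. In particular every element of $\mathcal{S}_p^L$ extends to an element of $\mathcal{S}_p$ without increase of norm.
\end{theorem}

No extension can have smaller norm, because $T\odot A=S\odot A$ for $A\in\mathcal{B}_E$. The second theorem describes $\mathcal{S}_p^E$: its elements are the restrictions to $E$ of integrals of rank one multipliers.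

\begin{theorem}\label{thm:fact}
Let $1<p<\infty$, let $S$ vanish off $E$, and let $c\ge0$. Then $S\in\mathcal{S}_p^E$ with $\|S\|_E\le c$ if and only if there are a measure space $(\Omega,\mu)$ and functions $f_k\in L^p(\mu)$, $g_n\in L^q(\mu)$ with $\|f_k\|_p\le c$, $\|g_n\|_q\le1$ and
\[
\sigma_{nk}=\int_\Omega f_kg_n\,d\mu\qquad\text{for all }(n,k)\in E .
\]
\end{theorem}

The integrals make sense at every position, so a factorization displays an extension; our proof runs in the opposite order and uses Theorem~\ref{thm:ext} to find the factorization.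

For $1\le p,r\le\infty$, let $\mathcal{B}(\ell^p,\ell^r)$ be the set of matrices that define bounded operators from $\ell^p$ to $\ell^r$, and define $\mathcal{B}_E$, $\mathcal{S}_{p,r}$, $\mathcal{S}_{p,r}^E$ and the norms $\|S\|_E$, $\|T\|_{\mathcal{S}_{p,r}}$ as above with $\mathcal{B}(\ell^p,\ell^r)$ in place of $\mathcal{B}(\ell^p)$.

\begin{theorem}\label{thm:pr}
\begin{enumerate}
\item[(i)] If $1\le r\le p\le\infty$ and $E$ is arbitrary, every $S\in\mathcal{S}_{p,r}^E$ extends to some $T\in\mathcal{S}_{p,r}$ with $\|T\|_{\mathcal{S}_{p,r}}=\|S\|_E$.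
\item[(ii)] If $1\le p<r\le\infty$, every $S\in\mathcal{S}_{p,r}^L$ is itself in $\mathcal{S}_{p,r}$, and $\|S\|_{\mathcal{S}_{p,r}}\le\kappa\|S\|_L$, where $\kappa=\big(1-2^{-(1/p-1/r)}\big)^{-1}$.
\end{enumerate}
Consequently every element of $\mathcal{S}_{p,r}^L$ extends to an element of $\mathcal{S}_{p,r}$, for all $1\le p,r\le\infty$.
\end{theorem}

Theorem~\ref{thm:ext} is the case $r=p$ of part (i), and the general case costs no extra work, so Section~\ref{sec:N} proves (i) directly, after Section~\ref{sec:idea} has shown the idea on a $2\times2$ matrix. Theorem~\ref{thm:fact} is proved in Section~\ref{sec:fact} and part (ii) in Section~\ref{sec:trunc}.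

\section{Matrices as bilinear forms}\label{sec:basics}

Let $1\le p,r\le\infty$, let $t'$ denote the exponent conjugate to $t$, and put $s=r'$. A reader interested in Theorem~\ref{thm:ext} alone may take $r=p$ and $s=q$ throughout. For a matrix $A$ and finitely supported sequences $x,y$ put
\[
\langle Ax,y\rangle=\sum_{n,k}a_{nk}x_ky_n ,
\]
a finite sum without complex conjugation. The following lemma reduces every estimate in this paper to such sums. Let $e_j$ be the $j$th unit sequence.

\begin{lemma}\label{lem:form}
For a matrix $A$ let $\nu(A)$ be the supremum of $|\langle Ax,y\rangle|$ over finitely supported $x,y$ with $\|x\|_p\le1$ and $\|y\|_s\le1$. Then $A\in\mathcal{B}(\ell^p,\ell^r)$ if and only if $\nu(A)<\infty$, and in that case $\|A\|=\nu(A)$. Moreover $|a_{nk}|\le\|A\|$, and $\mathcal{B}(\ell^p,\ell^r)$ is a Banach space.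
\end{lemma}

\begin{proof}
We use the converse of H\"older's inequality: for every sequence $z$ and $1\le t\le\infty$, the quantity $\|z\|_t\in[0,\infty]$ is the supremum of $|\sum_jz_jw_j|$ over finitely supported $w$ with $\|w\|_{t'}\le1$.

If $A\in\mathcal{B}(\ell^p,\ell^r)$, then $\nu(A)\le\|A\|$ by H\"older's inequality. Suppose that $\nu(A)<\infty$. Taking $y=e_n$ shows that each row of $A$ lies in $\ell^{p'}$, so for $x\in\ell^p$ the series $(Ax)_n$ converge absolutely. Let $x^{(m)}$ agree with $x$ at the indices $k<m$ and vanish elsewhere. Then $\|x^{(m)}\|_p\le\|x\|_p$ and $(Ax^{(m)})_n\to(Ax)_n$ for each $n$, so for finitely supported $y$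
\[
\Big|\sum_n(Ax)_ny_n\Big|=\lim_{m\to\infty}|\langle Ax^{(m)},y\rangle|\le\nu(A)\|x\|_p\|y\|_s .
\]
Hence $\|Ax\|_r\le\nu(A)\|x\|_p$, which proves the first two claims; no density of finitely supported sequences was used, so $p=\infty$ is included. Next, $|a_{nk}|=|\langle Ae_k,e_n\rangle|\le\|A\|$. Finally, a Cauchy sequence $A^{(j)}$ converges entrywise to a matrix $A$, and for $x,y$ as in the definition of $\nu$,
\[
|\langle(A^{(i)}-A)x,y\rangle|=\lim_{j\to\infty}|\langle(A^{(i)}-A^{(j)})x,y\rangle|\le\sup_{j\ge i}\|A^{(i)}-A^{(j)}\| ,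
\]
so $\nu(A^{(i)}-A)\to0$.
\end{proof}

Since entries depend continuously on the matrix, $\mathcal{B}_E$ is a closed subspace. For $S\in\mathcal{S}_{p,r}^E$ the map $A\mapsto S\odot A$ from $\mathcal{B}_E$ to $\mathcal{B}(\ell^p,\ell^r)$ has closed graph: if $A^{(j)}\to A$ and $S\odot A^{(j)}\to B$, then $b_{nk}=\lim_j\sigma_{nk}a^{(j)}_{nk}=\sigma_{nk}a_{nk}$. By the closed graph theorem the map is bounded, so $\|S\|_E<\infty$. The matrix unit $e^{(nk)}$, with entry $1$ at $(n,k)$ and $0$ elsewhere, has norm $1$, and testing on it gives $|\sigma_{nk}|\le\|S\|_E$.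

\section{Duality, and a $2\times2$ example}\label{sec:idea}

Let $F$ be the vector space of finitely supported matrices $u=(u_{nk})$ and $F_E$ the subspace of those that vanish off $E$. Every matrix $T$ defines a linear functional $\langle T,u\rangle=\sum_{n,k}\tau_{nk}u_{nk}$ on $F$. With $y\otimes x=(y_nx_k)$, we have for finitely supported $x,y$
\begin{equation}\label{eq:pair}
\langle(T\odot A)x,y\rangle=\langle T,\,A\odot(y\otimes x)\rangle .
\end{equation}
Call $A\odot(y\otimes x)$, with $A$ bounded and $x,y$ finitely supported, a \emph{term}, and $\|A\|\,\|x\|_p\|y\|_s$ its \emph{cost}. By \eqref{eq:pair} and Lemma~\ref{lem:form}, $T$ is a multiplier of norm at most $c$ exactly when the functional $\langle T,\cdot\rangle$ is bounded on every term by $c$ times the cost, and $\|S\|_E\le c$ says the same about $\langle S,\cdot\rangle$ for the terms with $A\in\mathcal{B}_E$. The problem is thus to extend a linear functional from $F_E$ to $F$, and we use the Hahn--Banach theorem in the following form: if $P$ is a seminorm on a real or complex vector space, every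 linear functional $\varphi$ on a subspace with $|\varphi|\le P$ extends to a linear functional on the whole space with the same bound.

We need a seminorm $N$ on $F$ that is at most the cost on every term and that satisfies $|\langle S,u\rangle|\le\|S\|_EN(u)$ on $F_E$. By the first requirement $N(u)$ is at most the total cost of any decomposition of $u$ into terms. Here is the difficulty: a matrix $u\in F_E$ can be a sum of terms that do not vanish off $E$ and cancel there, and the hypothesis on $S$ says nothing about such terms. For a single term the difficulty disappears. If $u=A\odot(y\otimes x)$ vanishes at a position with $y_nx_k\ne0$, then $A$ vanishes there too, and the rows and columns of $A$ where $y_n$ or $x_k$ is zero can be deleted. The idea of the proof is that a sum of terms is a single term of no larger cost, once the vectors $x$ and $y$ are averaged appropriately.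

\begin{example}\label{ex:rot}
Let $p=r=2$ and consider $2\times2$ matrices. Let $R$ be the rotation by $\pi/6$, of norm $1$, and take the unit vectors $x=(\sqrt3/2,1/2)$ and $y=(1/2,\sqrt3/2)$. Then
\[
R=\frac12\begin{pmatrix}\sqrt3&-1\\1&\sqrt3\end{pmatrix},\qquad
8R\odot(y\otimes x)=\begin{pmatrix}3&-1\\3&3\end{pmatrix},
\]
so the lower triangular matrix
\[
u=\begin{pmatrix}3&0\\3&3\end{pmatrix}=8R\odot(y\otimes x)+e^{(01)}\odot(e_0\otimes e_1)
\]
is a sum of two terms of costs $8$ and $1$, neither of them lower triangular. We therefore need $|\langle S,u\rangle|\le9\|S\|_L$ for lower triangular $S$, and $S=\mathbf{1}_L$ shows that $9$ leaves no room.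

Truncating both terms gives $u=8R_L\odot(y\otimes x)$ with $R_L=\mathbf{1}_L\odot R$. The matrix $R_L^{\top}R_L$ has trace $7/4$ and determinant $9/16$, so $\|R_L\|^2=(7+\sqrt{13})/8$, and the cost is $\sqrt{8(7+\sqrt{13})}>9$. Truncation loses.

Instead, average the squares of the vectors in the proportion $8:1$ of the costs. This gives unit vectors $\gamma,\delta\ge0$ with coordinatewise squares
\[
\gamma^2=\frac{8x^2+e_1}{9}=\Big(\frac23,\frac13\Big),\qquad\delta^2=\frac{8y^2+e_0}{9}=\Big(\frac13,\frac23\Big).
\]
Dividing $u_{nk}$ by $9\delta_n\gamma_k$ gives $u=9\,\varepsilon\odot(\delta\otimes\gamma)$ with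
\[
\varepsilon=\begin{pmatrix}1/\sqrt2&0\\1/2&1/\sqrt2\end{pmatrix},\qquad
\varepsilon^{\top}\varepsilon=\begin{pmatrix}3/4&\sqrt2/4\\\sqrt2/4&1/2\end{pmatrix}.
\]
The trace $5/4$ and determinant $1/4$ give the eigenvalues $1$ and $1/4$, so $\|\varepsilon\|=1$. Now $u$ is one term of cost $9$, the matrix $\varepsilon$ is lower triangular because $u$ is, and $|\langle S,u\rangle|=9|\langle(S\odot\varepsilon)\gamma,\delta\rangle|\le9\|S\|_L$. For this small $u$ one could also split into three matrix units; the averaging is the step that works for every $u$.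
\end{example}

\section{The seminorm $N$ and the extension theorem}\label{sec:N}

We define $N(u)$ as the least cost of writing $u$ as a single term, but we phrase the definition as an inequality, which is the form in which two matrices are easy to add. For sequences let $\alpha\xi=(\alpha_k\xi_k)_k$. A triple $(C,\alpha,\beta)$ is \emph{admissible for $u\in F$} if $C>0$, $\alpha$ and $\beta$ are nonnegative sequences with $\|\alpha\|_p\le1$ and $\|\beta\|_s\le1$, and
\begin{equation}\label{eq:adm}
|\langle u\xi,\eta\rangle|\le C\,\|\alpha\xi\|_p\,\|\beta\eta\|_s\qquad\text{for all finitely supported }\xi,\eta .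
\end{equation}
Let $N(u)$ be the infimum of the numbers $C$ that occur in admissible triples. Since $C$ may be increased in \eqref{eq:adm}, every $C>N(u)$ occurs. The definition does not mention $E$. The first two lemmas are the two requirements of Section~\ref{sec:idea}, and they hold for all $1\le p,r\le\infty$.

\begin{lemma}\label{lem:term}
If $A\in\mathcal{B}(\ell^p,\ell^r)$ and $x,y$ are finitely supported, then
\[
N\big(A\odot(y\otimes x)\big)\le\|A\|\,\|x\|_p\|y\|_s .
\]
In particular $N(u)<\infty$ for every $u\in F$.
\end{lemma}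

\begin{proof}
Let $u=A\odot(y\otimes x)$. If $u=0$, every $C>0$ occurs and $N(u)=0$. Otherwise $A,x,y\ne0$, and for finitely supported $\xi,\eta$
\[
|\langle u\xi,\eta\rangle|=|\langle A(x\xi),y\eta\rangle|\le\|A\|\,\big\||x|\xi\big\|_p\,\big\||y|\eta\big\|_s .
\]
So $\big(\|A\|\,\|x\|_p\|y\|_s,\ |x|/\|x\|_p,\ |y|/\|y\|_s\big)$ is admissible. An arbitrary $u\in F$ is a term: take $A=u$ and let $x=y$ be the indicator of $\{0,\dots,m-1\}$ with $m$ large.
\end{proof}

\begin{lemma}\label{lem:dom}
If $S\in\mathcal{S}_{p,r}^E$ and $u\in F_E$, then $|\langle S,u\rangle|\le\|S\|_E\,N(u)$.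
\end{lemma}

\begin{proof}
Let $(C,\alpha,\beta)$ be admissible for $u$. We divide $u$ by the weights. Taking $\xi=e_k$ and $\eta=e_n$ in \eqref{eq:adm} gives $|u_{nk}|\le C\alpha_k\beta_n$, so $u_{nk}=0$ whenever $\alpha_k\beta_n=0$. Put
\[
\varepsilon_{nk}=\frac{u_{nk}}{C\alpha_k\beta_n}\ \text{ if }\alpha_k\beta_n\ne0,\qquad\varepsilon_{nk}=0\ \text{ otherwise}.
\]
Then $u_{nk}=C\varepsilon_{nk}\alpha_k\beta_n$ at every position, and $\varepsilon$ has the same support as $u$, so $\varepsilon\in F_E$. This is the only place where $E$ enters, and no property of $E$ is used.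

We claim that $\|\varepsilon\|\le1$. Given finitely supported $x,y$, let $\xi_k=x_k/\alpha_k$ if $\alpha_k\ne0$ and $\xi_k=0$ otherwise, and let $\eta_n=y_n/\beta_n$ if $\beta_n\ne0$ and $\eta_n=0$ otherwise. Then $\varepsilon_{nk}x_ky_n=C^{-1}u_{nk}\xi_k\eta_n$ at every position (both sides vanish if $\alpha_k\beta_n=0$), while $|\alpha_k\xi_k|\le|x_k|$ and $|\beta_n\eta_n|\le|y_n|$. By \eqref{eq:adm},
\[
|\langle\varepsilon x,y\rangle|=C^{-1}|\langle u\xi,\eta\rangle|\le\|\alpha\xi\|_p\|\beta\eta\|_s\le\|x\|_p\|y\|_s ,
\]
and the claim follows from Lemma~\ref{lem:form}.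

Thus $\varepsilon\in\mathcal{B}_E$ and $\|S\odot\varepsilon\|\le\|S\|_E$. Let $\tilde\alpha,\tilde\beta$ be the truncations of $\alpha,\beta$ to the indices below $m$, where $u$ is supported in the first $m$ rows and columns. Then $u=C\varepsilon\odot(\tilde\beta\otimes\tilde\alpha)$, and \eqref{eq:pair} gives
\[
|\langle S,u\rangle|=C\,|\langle(S\odot\varepsilon)\tilde\alpha,\tilde\beta\rangle|\le C\|S\|_E .
\]
Take the infimum over $C$.
\end{proof}

It remains to prove that $N$ is subadditive, although different matrices come with different weights. This is the averaging of Example~\ref{ex:rot}, and it is the only step that uses $r\le p$.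

\begin{lemma}\label{lem:semi}
If $1\le r\le p\le\infty$, then $N$ is a seminorm on $F$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:term}, $N$ is finite and $N(0)=0$. For $t\ne0$, the triple $(C,\alpha,\beta)$ is admissible for $u$ if and only if $(|t|C,\alpha,\beta)$ is admissible for $tu$, so $N(tu)=|t|N(u)$.

Let $(C_i,\alpha_i,\beta_i)$ be admissible for $u_i$, $i=1,2$, and put $\lambda_i=C_i/(C_1+C_2)$, so that $\lambda_1+\lambda_2=1$. For $a_1,a_2\ge0$ let
\[
M_t(a_1,a_2)=(\lambda_1a_1^t+\lambda_2a_2^t)^{1/t}\quad(1\le t<\infty),\qquad M_\infty(a_1,a_2)=\max(a_1,a_2);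
\]
this is the $L^t$ norm on a two-point probability space, so it is nondecreasing in $t$. Define $\gamma=M_p(\alpha_1,\alpha_2)$ and $\delta=M_s(\beta_1,\beta_2)$ coordinatewise. Interchanging two sums, or two suprema if $p=\infty$, gives for every sequence $\xi$
\begin{equation}\label{eq:mean}
\|\gamma\xi\|_p=M_p\big(\|\alpha_1\xi\|_p,\|\alpha_2\xi\|_p\big),
\end{equation}
and the same identity holds for $\delta,\beta_1,\beta_2$ with the exponent $s$. For the constant sequence $1$ these identities give $\|\gamma\|_p\le1$ and $\|\delta\|_s\le1$.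

Fix finitely supported $\xi,\eta$ and put $a_i=\|\alpha_i\xi\|_p$, $b_i=\|\beta_i\eta\|_s$. The condition $r\le p$ means $p'\le r'=s$. By \eqref{eq:adm}, H\"older's inequality on the two-point space, the monotonicity of $M_t$ and \eqref{eq:mean},
\begin{align*}
|\langle(u_1+u_2)\xi,\eta\rangle|&\le(C_1+C_2)(\lambda_1a_1b_1+\lambda_2a_2b_2)\\
&\le(C_1+C_2)\,M_p(a_1,a_2)\,M_{p'}(b_1,b_2)\\
&\le(C_1+C_2)\,M_p(a_1,a_2)\,M_s(b_1,b_2)=(C_1+C_2)\,\|\gamma\xi\|_p\|\delta\eta\|_s .
\end{align*}
So $(C_1+C_2,\gamma,\delta)$ is admissible for $u_1+u_2$, and $N(u_1+u_2)\le N(u_1)+N(u_2)$.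
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:pr}(i) and Theorem~\ref{thm:ext}]
Let $r\le p$ and $S\in\mathcal{S}_{p,r}^E$. By Lemmas~\ref{lem:dom} and~\ref{lem:semi}, the functional $\langle S,\cdot\rangle$ on $F_E$ is dominated by the seminorm $\|S\|_EN$ on $F$. The Hahn--Banach theorem gives a linear extension $\varphi$ to $F$ with $|\varphi|\le\|S\|_EN$. Put $\tau_{nk}=\varphi(e^{(nk)})$ and $T=(\tau_{nk})$. Each $u\in F$ is a finite linear combination of matrix units, so $\varphi(u)=\langle T,u\rangle$; and $\tau_{nk}=\langle S,e^{(nk)}\rangle=\sigma_{nk}$ for $(n,k)\in E$.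

Let $A\in\mathcal{B}(\ell^p,\ell^r)$ and let $x,y$ be finitely supported. By \eqref{eq:pair} and Lemma~\ref{lem:term},
\[
|\langle(T\odot A)x,y\rangle|=\big|\varphi\big(A\odot(y\otimes x)\big)\big|\le\|S\|_E\,\|A\|\,\|x\|_p\|y\|_s .
\]
By Lemma~\ref{lem:form}, $T\odot A\in\mathcal{B}(\ell^p,\ell^r)$ and $\|T\odot A\|\le\|S\|_E\|A\|$. Hence $T\in\mathcal{S}_{p,r}$ with norm at most $\|S\|_E$, and equality holds because $T\odot A=S\odot A$ for $A\in\mathcal{B}_E$. For $r=p$ this is Theorem~\ref{thm:ext}, and for $E=L$ the relation $T=S$ on $E$ reads $T\odot\mathbf{1}_L=S$.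
\end{proof}

\begin{remark}\label{rem:fail}
For $p<r$ the function $N$ is not subadditive. In this case $p,s<\infty$ and $1/p+1/s>1$. Lemma~\ref{lem:term} gives $N(e^{(00)})\le1$ and $N(e^{(11)})\le1$. If $(C,\alpha,\beta)$ is admissible for $e^{(00)}+e^{(11)}$, then $1\le C\alpha_j\beta_j$ for $j=0,1$. By the inequality of the arithmetic and geometric means, $\alpha_0\alpha_1\le2^{-2/p}$ and $\beta_0\beta_1\le2^{-2/s}$, so $C\ge2^{1/p+1/s}>2$.
\end{remark}

\section{Factorization through $L^p$}\label{sec:fact}

In this section $1<p<\infty$, $r=p$ and $s=q$.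

\begin{proof}[Proof of Theorem~\ref{thm:fact}, sufficiency]
Let $f_k,g_n$ be as in the theorem, let $A\in\mathcal{B}_E$, and let $x,y$ be finitely supported. Since $A$ vanishes off $E$, we have $\sigma_{nk}a_{nk}=a_{nk}\int f_kg_n\,d\mu$ at every position. Applying the boundedness of $A$ for each $\omega\in\Omega$ to the sequences $(x_kf_k(\omega))_k$ and $(y_ng_n(\omega))_n$, and then H\"older's inequality in $\omega$, we get
\begin{align*}
|\langle(S\odot A)x,y\rangle|&\le\int_\Omega\Big|\sum_{n,k}a_{nk}\,x_kf_k\,y_ng_n\Big|\,d\mu\\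
&\le\|A\|\int_\Omega\Big(\sum_k|x_kf_k|^p\Big)^{1/p}\Big(\sum_n|y_ng_n|^q\Big)^{1/q}d\mu\\
&\le\|A\|\Big(\sum_k|x_k|^p\|f_k\|_p^p\Big)^{1/p}\Big(\sum_n|y_n|^q\|g_n\|_q^q\Big)^{1/q}\le c\,\|A\|\,\|x\|_p\|y\|_q .
\end{align*}
Lemma~\ref{lem:form} gives $S\in\mathcal{S}_p^E$ and $\|S\|_E\le c$.
\end{proof}

For the converse, Theorem~\ref{thm:ext} lets us replace $S$ by a multiplier $T$ defined everywhere. We first factor the finite corners of $T$ approximately, and then pass to the limit. Fix $m\ge1$ and regard $m\times m$ matrices as elements of $F$ supported in the first $m$ rows and columns. A \emph{family} is a finite list of pairs $(\xi^i,\eta^i)$, $i=1,\dots,d$, of scalar vectors of length $m$. Let $\Gamma_m$ be the set of $m\times m$ matrices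
\[
h=\Big(\sum_i\eta^i_n\xi^i_k\Big)_{n,k<m}\quad\text{with}\quad\sum_i|\xi^i_k|^p\le1,\quad\sum_i|\eta^i_n|^q\le1\quad\text{for all }k,n<m ,
\]
over all families. These are the matrices that factor as in Theorem~\ref{thm:fact} with $c=1$ and counting measure on a finite set. The set $\Gamma_m$ contains $0$ and is invariant under unimodular scalars (multiply all $\xi^i$). It is convex: to obtain $\lambda h+(1-\lambda)h'$, multiply the $\xi^i$ and $\eta^i$ of the family of $h$ by $\lambda^{1/p}$ and $\lambda^{1/q}$, those of $h'$ by $(1-\lambda)^{1/p}$ and $(1-\lambda)^{1/q}$, and concatenate the two lists.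

To show by separation that a corner of $T$ lies in the closure of $\Gamma_m$, we must bound $\langle T,u\rangle$ for the matrices $u$ that are bounded on $\Gamma_m$, and Lemma~\ref{lem:dom} asks for a bound on $N(u)$. The difficulty is one of quantifiers: for each family the hypothesis controls a sum by maxima over $k$ and $n$ that are attained at indices depending on the family, whereas \eqref{eq:adm} needs one pair of weights. A separation argument in $\mathbb{R}^{m\times m}$ produces it.

\begin{lemma}\label{lem:polar}
Let $u$ be an $m\times m$ matrix with $|\langle h,u\rangle|\le1$ for all $h\in\Gamma_m$. Then $N(u)\le1$.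
\end{lemma}

\begin{proof}
To each family assign
\[
v_k=\sum_i|\xi^i_k|^p,\qquad w_n=\sum_i|\eta^i_n|^q,\qquad z=\operatorname{Re}\sum_i\langle u\xi^i,\eta^i\rangle ,
\]
and the real $m\times m$ matrix with entries $d_{nk}=\frac1pv_k+\frac1qw_n-z$. Let $D$ be the set of these matrices. Concatenating families adds the matrices, and multiplying the $\xi^i$ by $t^{1/p}$ and the $\eta^i$ by $t^{1/q}$ multiplies the matrix by $t>0$. So $D$ is convex.

Every matrix in $D$ has a nonnegative entry. Indeed, let $V=\max_kv_k$ and $W=\max_nw_n$. If $V=0$ or $W=0$, then $z=0$. Otherwise $h=V^{-1/p}W^{-1/q}\big(\sum_i\eta_n^i\xi_k^i\big)$ lies in $\Gamma_m$ and $z=V^{1/p}W^{1/q}\operatorname{Re}\langle h,u\rangle$. In both cases Young's inequality gives $z\le V^{1/p}W^{1/q}\le\frac1pV+\frac1qW$, and the largest entry of the matrix is $\frac1pV+\frac1qW-z$.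

Thus $D$ is disjoint from the open convex set $O$ of real matrices with all entries negative. By the separation theorem for disjoint convex sets in a Euclidean space, there is a real matrix $\rho\ne0$ with $\sum\rho_{nk}o_{nk}\le\sum\rho_{nk}d_{nk}$ for all $(o_{nk})\in O$ and $(d_{nk})\in D$. The left side is bounded above on $O$, which forces $\rho_{nk}\ge0$, and then its supremum is $0$. Normalize $\sum\rho_{nk}=1$, and let $a_k=\sum_n\rho_{nk}$ and $b_n=\sum_k\rho_{nk}$ be the marginals, which are probability vectors. For a family with one pair, the inequality $\sum\rho_{nk}d_{nk}\ge0$ reads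
\[
\operatorname{Re}\langle u\xi,\eta\rangle\le\frac1pX+\frac1qY,\qquad X=\sum_ka_k|\xi_k|^p,\quad Y=\sum_nb_n|\eta_n|^q .
\]
Multiplying $\xi$ by a unimodular scalar replaces the left side by $|\langle u\xi,\eta\rangle|$. Replacing $(\xi,\eta)$ by $(t\xi,t^{-1}\eta)$ keeps the left side and turns the right side into $\frac1pt^pX+\frac1qt^{-q}Y$. If $X,Y>0$, take $t^{p+q}=Y/X$; since $p+q=pq$, both $t^pX$ and $t^{-q}Y$ equal $X^{1/p}Y^{1/q}$. If $X=0$ let $t\to\infty$, and if $Y=0$ let $t\to0$. In all cases $|\langle u\xi,\eta\rangle|\le X^{1/p}Y^{1/q}$. Extend $\alpha=a^{1/p}$ and $\beta=b^{1/q}$ by zero. Both sides of \eqref{eq:adm} then depend only on the first $m$ coordinates of $\xi$ and $\eta$, so $(1,\alpha,\beta)$ is admissible for $u$.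
\end{proof}

The factorizations of different corners are unrelated, and bounded sequences in $\ell^p$ and $\ell^q$ may lose their pairing in a weak limit. An ultrapower keeps the pairing. Let $\mathcal{U}$ be a free ultrafilter on the positive integers. Every bounded scalar sequence has a limit $\lim_{\mathcal{U}}$, which is linear, preserves nonstrict inequalities, commutes with the modulus, and equals the ordinary limit when that exists. The ultrapower $(\ell^p)_{\mathcal{U}}$ is the space of bounded sequences $(z^{(m)})_m$ in $\ell^p$ modulo those with $\lim_{\mathcal{U}}\|z^{(m)}\|_p=0$, normed by $\lim_{\mathcal{U}}\|z^{(m)}\|_p$. By a theorem of Dacunha-Castelle and Krivine (see \cite{Heinrich}), $(\ell^p)_{\mathcal{U}}$ is isometric to $L^p(\mu)$ for some measure space $(\Omega,\mu)$.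

\begin{proof}[Proof of Theorem~\ref{thm:fact}, necessity]
Let $\|S\|_E\le c$. If $c=0$, then $S=0$ because $|\sigma_{nk}|\le\|S\|_E$, and we take $f_k=g_n=0$. Otherwise we factor $S/c$ and multiply the $f_k$ by $c$, so let $c=1$. Theorem~\ref{thm:ext} gives an extension $T$ with $\|T\|_{\mathcal{S}_p}\le1$, and Lemma~\ref{lem:dom}, applied to $T$ and the set of all positions, gives $|\langle T,u\rangle|\le N(u)$ for all $u\in F$.

The corner $T_m=(\tau_{nk})_{n,k<m}$ lies in the closure of $\Gamma_m$. If not, strict separation of a point from a closed convex set gives an $m\times m$ matrix $u$ with $\sup_{h\in\Gamma_m}\operatorname{Re}\langle h,u\rangle<\operatorname{Re}\langle T_m,u\rangle$. The supremum is nonnegative since $0\in\Gamma_m$, so after scaling $u$ we have $\sup_{h\in\Gamma_m}\operatorname{Re}\langle h,u\rangle\le1<\operatorname{Re}\langle T_m,u\rangle$. Invariance under unimodular scalars gives $|\langle h,u\rangle|\le1$ on $\Gamma_m$. Lemma~\ref{lem:polar} yields $|\langle T,u\rangle|\le N(u)\le1$, a contradiction.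

Choose an element of $\Gamma_m$ whose entries are within $1/m$ of those of $T_m$, with family $(\xi^i,\eta^i)_{i\le d}$. For $k,n<m$ put $f_k^{(m)}=(\xi_k^1,\dots,\xi_k^d,0,\dots)$ and $g_n^{(m)}=(\eta_n^1,\dots,\eta_n^d,0,\dots)$, and put $f_k^{(m)}=g_n^{(m)}=0$ for indices at least $m$. These vectors lie in the unit balls of $\ell^p$ and $\ell^q$, and with the bilinear pairing of $\ell^p$ and $\ell^q$,
\[
\big|\langle f_k^{(m)},g_n^{(m)}\rangle-\tau_{nk}\big|\le\frac1m\qquad\text{whenever }n,k<m .
\]
Identify $(\ell^p)_{\mathcal{U}}$ with $L^p(\mu)$ and let $f_k$ be the class of $(f_k^{(m)})_m$, so $\|f_k\|_p\le1$. For each $n$ and each bounded sequence $(z^{(m)})_m$ in $\ell^p$ we have $|\lim_{\mathcal{U}}\langle z^{(m)},g_n^{(m)}\rangle|\le\lim_{\mathcal{U}}\|z^{(m)}\|_p$, so $(z^{(m)})_m\mapsto\lim_{\mathcal{U}}\langle z^{(m)},g_n^{(m)}\rangle$ is a well-defined functional of norm at most $1$ on $L^p(\mu)$. For $1<p<\infty$ the dual of $L^p(\mu)$ is $L^q(\mu)$ on every measure space, so the functional is integration against some $g_n\in L^q(\mu)$ with $\|g_n\|_q\le1$.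 Then
\[
\int_\Omega f_kg_n\,d\mu=\lim_{\mathcal{U}}\langle f_k^{(m)},g_n^{(m)}\rangle=\tau_{nk}
\]
for all $n,k$, and $\tau_{nk}=\sigma_{nk}$ on $E$.
\end{proof}

\begin{remark}\label{rem:unique}
The all-ones matrix is the only extension of $\mathbf{1}_L$ of norm $\|\mathbf{1}_L\|_L=1$. Let $T$ be such an extension and factor it by Theorem~\ref{thm:fact} over the set of all positions, with $c=1$. Then $\int f_0g_n\,d\mu=1$ for all $n$, so $\|\frac12(g_n+g_j)\|_q\ge1$ for all $n,j$, and the strict convexity of $L^q(\mu)$ gives $g_n=g_j$. Hence $\tau_{nk}=\int f_kg_n\,d\mu=\int f_kg_k\,d\mu=\tau_{kk}=1$.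
\end{remark}

\section{Triangular truncation from $\ell^p$ to $\ell^r$ for $p<r$}\label{sec:trunc}

For $p<r$ the seminorm is not available (Remark~\ref{rem:fail}), but extension by zero works, because triangular truncation is bounded. Here the order structure of $L$ is used. Cutting the triangle at an index $k_0$ leaves a rectangle and two smaller triangles. The rectangle is a block of $A$ and costs nothing beyond $\|A\|$. The two triangles read disjoint parts of $x$ and write to disjoint rows. If $k_0$ halves the $\ell^p$ mass of $x$, then the two outputs are added in the sense of $\ell^r$, and for $r>p$ this gains a fixed factor.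

\begin{proposition}\label{prop:trunc}
Let $1\le p<r\le\infty$, $\theta=2^{-(1/p-1/r)}$ and $\kappa=(1-\theta)^{-1}$. Then $\|\mathbf{1}_L\odot A\|\le\kappa\|A\|$ for every $A\in\mathcal{B}(\ell^p,\ell^r)$.
\end{proposition}

\begin{proof}
Write $A_L=\mathbf{1}_L\odot A$. By Lemma~\ref{lem:form} the norm of a matrix is the supremum of the norms of its corners $(a_{nk})_{n,k<m}$, so it suffices to treat $m\times m$ matrices for each $m$. Let $K$ be the least constant with $\|A_L\|\le K\|A\|$ for all $m\times m$ matrices $A$; it is finite because the dimension is finite.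

Let $\|A\|\le1$ and $\|x\|_p=1$, where $p<\infty$. Let $k_0$ be the least index with $\sum_{k\le k_0}|x_k|^p\ge\frac12$, and let $x'$, $\bar x$ and $x''$ be the restrictions of $x$ to $k<k_0$, $k\le k_0$ and $k>k_0$. Then $\|x'\|_p^p<\frac12$ by minimality and $\|x''\|_p^p\le\frac12$. For $n<k_0$ the sum $(A_Lx)_n=\sum_{k\le n}a_{nk}x_k$ involves only $k<k_0$, so it equals $(A_Lx')_n$. For $n\ge k_0$,
\[
(A_Lx)_n=\sum_{k\le k_0}a_{nk}x_k+\sum_{k_0<k\le n}a_{nk}x_k=(A\bar x)_n+(A_Lx'')_n .
\]
Let $P$ and $Q$ be the restrictions of a vector to the indices $n<k_0$ and $n\ge k_0$. Then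
\[
A_Lx=\big(PA_Lx'+QA_Lx''\big)+QA\bar x,\qquad\|QA\bar x\|_r\le\|\bar x\|_p\le1 .
\]
The two vectors in parentheses have disjoint supports, and their norms are at most $K\|x'\|_p$ and $K\|x''\|_p$. For $r<\infty$,
\[
\|x'\|_p^r+\|x''\|_p^r\le\max(\|x'\|_p,\|x''\|_p)^{r-p}\big(\|x'\|_p^p+\|x''\|_p^p\big)\le2^{-(r-p)/p}=\theta^r ,
\]
so the sum in parentheses has norm at most $K\theta$. For $r=\infty$ its norm is at most $K\max(\|x'\|_p,\|x''\|_p)\le K2^{-1/p}=K\theta$. Thus $\|A_Lx\|_r\le K\theta+1$. Taking suprema over $x$ and $A$ gives $K\le K\theta+1$, and since $K<\infty$ and $\theta<1$ we conclude that $K\le\kappa$.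
\end{proof}

For $r=p$ the last inequality becomes $K\le K+1$ and gives nothing, in agreement with Example~\ref{ex:hilbert}.

\begin{proof}[Proof of Theorem~\ref{thm:pr}(ii) and of the final assertion]
Let $p<r$, $S\in\mathcal{S}_{p,r}^L$ and $A\in\mathcal{B}(\ell^p,\ell^r)$. By Proposition~\ref{prop:trunc}, $\mathbf{1}_L\odot A\in\mathcal{B}_L$. Since $S$ is lower triangular, $S\odot A=S\odot(\mathbf{1}_L\odot A)$, and therefore $\|S\odot A\|\le\|S\|_L\,\kappa\,\|A\|$. This proves (ii). For arbitrary $1\le p,r\le\infty$, an element $S\in\mathcal{S}_{p,r}^L$ extends by part (i) with $E=L$ if $r\le p$, and it is its own extension by part (ii) if $p<r$.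
\end{proof}

\begin{thebibliography}{9}

\bibitem{CS}
Nikolaos Chalmoukis and Georgios Stylogiannis,
\emph{Quasi-nilpotency of generalized Volterra operators on sequence spaces},
arXiv:2005.01660 (2020).

\bibitem{Heinrich}
Heinrich, \emph{J. reine angew. Math.} \textbf{313} (1980).

\end{thebibliography}
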